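\title{Uniscalar groups acting on trees without compact open normal subgroups}

\begin{abstract}
A totally disconnected, locally compact group is uniscalar if and only if each of its elements normalizes some compact open subgroup. We construct closed, compactly generated, vertex-transitive groups of automorphisms of locally finite regular trees, for instance of the $12$-regular tree, that are uniscalar, of general type, and have no compact open normal subgroup. They are multiple HNN extensions of profinite groups, built from a transitive action of a finitely generated free group $F$ on an infinite set. Such a group is uniscalar exactly when every element of $F$ has only finite orbits, and infinite finitely generated torsion groups provide actions of this kind. In the other direction, a uniscalar group of general type on a locally finite tree that is determined by its action on balls of a fixed radius does have a compact open normal subgroup.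
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The scale}

Let $G$ be a totally disconnected, locally compact (t.d.l.c.) group. If $U\le G$ is a compact open subgroup and $g\in G$, then $U\cap g^{-1}Ug$ is open in the compact group $U$ and therefore has finite index. The index is $1$ exactly when $gUg^{-1}\le U$, so it measures how far conjugation by $g$ is from mapping $U$ into itself. The \emph{scale} of $g$ is the best value over all choices of $U$,
\[
s(g)=\min\{\,|U:U\cap g^{-1}Ug| \;:\; U\le G \text{ compact open}\,\},
\]
and $G$ is \emph{uniscalar} if $s(g)=1$ for all $g\in G$. A short argument with Haar measure (Lemma~\ref{lem:scale}) shows that $G$ is uniscalar if and only if every element normalizes some compact open subgroup. Being uniscalar and having a compact open normal subgroup thus differ by the order of two quantifiers: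
\[
\forall g\ \exists U:\ gUg^{-1}=U \qquad\text{versus}\qquad \exists U\ \forall g:\ gUg^{-1}=U .
\]
The second property implies the first; compact groups ($U=G$) and discrete groups ($U=1$) have both. This paper is about the converse for groups acting on trees.

\subsection{Groups acting on trees}

Let $T$ be a tree, and give $\operatorname{Aut}(T)$ the \emph{permutation topology}, that is, the topology of pointwise convergence on the vertex set. We consider subgroups $G\le\operatorname{Aut}(T)$ whose vertex stabilizers $G_v$ are compact in the subspace topology. Each $G_v$ is then a compact open subgroup of $G$, so $G$ is a t.d.l.c.\ group. We write $\operatorname{Fix}_G(Y)$ for the pointwise stabilizer of a subset $Y$ of $T$.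

An \emph{end} of $T$ is a class of rays, two rays being equivalent if they share a subray. An automorphism of $T$ fixes a vertex, inverts an edge, or is \emph{hyperbolic}: it translates some line by a positive distance. That line is unique; it is the \emph{axis} $\ell_g$ of $g$. By Tits' classification, a group $G$ acting on a tree by automorphisms is of exactly one of the following types.
\begin{itemize}
\item (Fixed Vertex): $G$ fixes a vertex.
\item (Inversion): $G$ fixes no vertex but stabilizes an edge, inverting it.
\item (Horocyclic): $G$ has no hyperbolic elements, fixes no vertex and stabilizes no edge; then $G$ fixes a unique end.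
\item (Lineal): $G$ has hyperbolic elements and stabilizes a pair of ends setwise; equivalently, it has hyperbolic elements and leaves a line invariant.
\item (Focal): $G$ has hyperbolic elements and fixes a unique end.
\item (General): $G$ has hyperbolic elements, fixes no end and stabilizes no pair of ends; equivalently, $G$ contains two hyperbolic elements whose axes have no common end.
\end{itemize}

The \emph{$(P)$-closure} of $G\le\operatorname{Aut}(T)$ is the group of all automorphisms $x$ of $T$ such that for every vertex $v$ some $h\in G$ agrees with $x$ on the set of edges at $v$, and $G$ is \emph{$(P)$-closed} if it equals its $(P)$-closure. Membership in a $(P)$-closed group is decided at each vertex separately. It is known that every uniscalar, non-horocyclic, $(P)$-closed group $G\le\operatorname{Aut}(T)$ with compact vertex stabilizers contains a compact open normal subgroup. The following question comes from Chijoff, Ferov and Tornier \cite{CFT}.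

\begin{quote}
\textbf{Question.} Is there a uniscalar group of type (General), acting on a tree with compact vertex stabilizers and not assumed to be $(P)$-closed, that contains no compact open normal subgroup?
\end{quote}

For the four types other than (Horocyclic) and (General), a few lines show that $(P)$-closedness is not needed (Remark~\ref{rem:types}). One might guess that it is not needed for type (General) either. A uniscalar group has an open subgroup fixing any given axis pointwise, a compact open normal subgroup amounts to one open subgroup fixing all axes, and in type (General) the axes are tightly linked: any two edges that lie on axes lie on a common axis (Lemma~\ref{lem:common}). The guess is wrong, and the answer to the question is yes.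

\subsection{The examples}\label{sec:construction}

Fix the following data:
\begin{itemize}
\item a finite group $A$ and a subgroup $1\ne B<A$ with trivial core, $\bigcap_{a\in A}aBa^{-1}=1$; for example $A=S_3$ and $B=C_2$;
\item a free group $F$ with finite basis $t_1,\dots,t_n$, acting transitively on an infinite set $\Omega$ with base point $o$.
\end{itemize}
Under pointwise multiplication of functions on $\Omega$, let
\[
K=B^\Omega,\qquad H=\{h\colon\Omega\to A \;:\; h(x)\in B\text{ for all }x\ne o\}\cong A\times B^{\Omega\setminus\{o\}} .
\]
With the product topology, $K$ and $H$ are infinite profinite groups, and $K$ is open in $H$ of index $[A:B]$. The group $F$ acts on $K$ by the homeomorphic automorphisms $(f\cdot k)(x)=k(f^{-1}x)$. Let $G=G(F,\Omega,A,B)$ be the multiple HNN extension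
\[
G=\langle H,t_1,\dots,t_n \mid t_ikt_i^{-1}=t_i\cdot k\ \ (k\in K,\ 1\le i\le n)\rangle ,
\]
and let $T$ be its Bass--Serre tree: the vertex set is $G/H$, and for each $i$ and each coset $gK\in G/K$ there is an oriented edge from $gH$ to $gt_iH$.

\begin{theorem}\label{thm:A}
The group $G=G(F,\Omega,A,B)$ acts faithfully and vertex-transitively on $T$, which is regular of degree $2n[A:B]$. As a subgroup of $\operatorname{Aut}(T)$ it has compact vertex stabilizers, is compactly generated, closed, of type (General), and has no compact open normal subgroup. Moreover,
\[
G\text{ is uniscalar}\iff\text{every element of }F\text{ has only finite orbits on }\Omega .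
\]
\end{theorem}

The mechanism is carried by the subgroups $U_S=\{k\in K: k|_S=1\}$ for $S\subseteq\Omega$, which are open when $S$ is finite. Conjugation by $f\in F$ takes $U_S$ to $U_{fS}$, and $H$ normalizes $U_S$ as soon as $o\in S$. A single element $g\in G$ normalizes $U_S$ if $S$ is invariant under the image of $g$ in $F$ and contains a certain finite set depending on $g$; a finite $S$ of this kind exists when the orbits are finite. For all of $G$ to normalize $U_S$, the set $S$ must be $F$-invariant, which leaves $U_\emptyset=K$, not normal in $H$, and $U_\Omega=1$, not open. The exchange of quantifiers has become one about permutation groups: every element of $F$ should have finite orbits while $F$ itself has an infinite orbit. Infinite finitely generated torsion groups do exactly this.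

\begin{corollary}\label{cor:answer}
Let $Q$ be an infinite torsion group generated by $q_1,\dots,q_n$, and let $F$ act on $\Omega=Q$ through $t_i\mapsto q_i$ and left multiplication. Then $G(F,Q,A,B)$ is uniscalar, of type (General), has compact vertex stabilizers, and has no compact open normal subgroup. Such a group exists on the $12$-regular tree.
\end{corollary}

\begin{proof}
The action is transitive because the $q_i$ generate $Q$. If $f\in F$ has image $q\in Q$, the orbits of $f$ are the cosets $\langle q\rangle x$, which are finite because $q$ has finite order. Theorem~\ref{thm:A} applies. Gupta and Sidki \cite{GS} give, for each odd prime $p$, an infinite $p$-group generated by two elements. With $n=2$, $A=S_3$ and $B=C_2$ the degree is $2\cdot2\cdot3=12$.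
\end{proof}

\subsection{Closures of finite radius}

The examples cannot be $(P)$-closed. More is true: they are not determined by their action on balls of any fixed radius. Let $B(v,k)$ be the set of vertices at distance at most $k$ from $v$. For $G\le\operatorname{Aut}(T)$ and $k\ge1$ let
\[
G^{(k)}=\{x\in\operatorname{Aut}(T)\;:\;\text{for every vertex } v \text{ there is } h\in G\text{ with } x|_{B(v,k)}=h|_{B(v,k)}\}.
\]
These are groups with $G^{(1)}\ge G^{(2)}\ge\dots\ge G$, and $G^{(1)}$ is the $(P)$-closure (Lemma~\ref{lem:closure}).

\begin{theorem}\label{thm:B}
Let $G\le\operatorname{Aut}(T)$ be of type (General) with compact vertex stabilizers, and let $X$ be the union of the axes of the hyperbolic elements of $G$.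
\begin{enumerate}
\item[(1)] $G$ is uniscalar if and only if $\operatorname{Fix}_G(\ell_g)$ is open for every hyperbolic $g\in G$. $G$ has a compact open normal subgroup if and only if $\operatorname{Fix}_G(X)$ is open.
\item[(2)] If $G$ is uniscalar and $G=G^{(k)}$ for some $k\ge1$, with $T$ locally finite if $k\ge2$, then $\operatorname{Fix}_G(X)$ is a compact open normal subgroup.
\item[(3)] If $G$ is a uniscalar group from Theorem~\ref{thm:A}, then $G=\bigcap_kG^{(k)}$, and no $G^{(k)}$ is uniscalar.
\end{enumerate}
\end{theorem}

So for type (General) the hypothesis of $(P)$-closedness in the known theorem cannot be dropped, but on locally finite trees it can be weakened to $G=G^{(k)}$ for some $k$. Part (1) is proved in Section~\ref{sec:axes}, Theorem~\ref{thm:A} in Section~\ref{sec:G}, and parts (2) and (3) in Section~\ref{sec:local}.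

\section{Scale one and the fixators of axes}\label{sec:axes}

\subsection{Facts about trees and the permutation topology}

We identify $T$ with its geometric realization when convenient and write $[x,y]$ for the geodesic between two vertices. An edge path without backtracking is a geodesic. Removing an open edge from $T$ leaves two components, the \emph{half-trees} bounded by that edge. A hyperbolic element $g$ translates $\ell_g$ from its repelling end $g^-$ toward its attracting end $g^+$; it fixes no point of $T$ and no end other than $g^\pm$, and $\ell_{xgx^{-1}}=x\ell_g$ for $x\in\operatorname{Aut}(T)$. We use four further facts.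
\begin{itemize}
\item[(T1)] Let $\gamma$ be a path of positive length without backtracking from $y$ to $gy$, and suppose that $\gamma$ followed by $g\gamma$ does not backtrack at $gy$. Then $g$ is hyperbolic and $\ell_g=\bigcup_{j\in\mathbb Z}g^j\gamma$. Indeed, the concatenation of the paths $g^j\gamma$ does not backtrack anywhere, so it is a line, and $g$ translates it by the length of $\gamma$.
\item[(T2)] Every nonempty $g$-invariant subtree $Y$ contains $\ell_g$, for $g$ hyperbolic. Indeed, if $y\in Y$ is a vertex and $p$ is the vertex of $\ell_g$ nearest to $y$, then $[y,p]\cup[p,gp]\cup[gp,gy]$ does not backtrack, so $p\in[y,gy]\subseteq Y$; and $\ell_g$ is the convex hull of the points $g^jp$.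
\item[(T3)] A group with a finite vertex orbit fixes the center of that orbit, which is a vertex or the midpoint of an edge.
\item[(T4)] Let $e$ be an edge on the axis of a hyperbolic $h$, and let $E^+$ and $E^-$ be the half-trees bounded by $e$ that contain the rays of $\ell_h$ toward $h^+$ and $h^-$. Then the half-trees $h^mE^-$ increase with $m\ge0$ and contain every vertex in their union, and the same holds for $h^{-m}E^+$. Indeed, let $\pi$ send a vertex to the nearest vertex of $\ell_h$. Then $\pi$ commutes with $h$, and $y$ lies in $E^\pm$ if and only if $\pi(y)$ does, because $[y,\pi(y)]$ contains no edge of $\ell_h$. The claim reduces to half-lines of $\ell_h$.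
\end{itemize}

The group $\operatorname{Aut}(T)$ is a Hausdorff topological group in which the pointwise stabilizers of finite vertex sets form a base of neighborhoods of $1$ consisting of open subgroups. In any topological group, an open subgroup is closed, and a subgroup containing an open subgroup is open. Let $G\le\operatorname{Aut}(T)$ have compact vertex stabilizers.
\begin{itemize}
\item[(P1)] A compact subgroup $V$ has finite vertex orbits, since $V_v$ is open in $V$ and so has finite index.
\item[(P2)] If $Y\subseteq T$ is a nonempty subgraph, then $\operatorname{Fix}_G(Y)$ is closed in some $G_v$, hence compact. The setwise stabilizer of an edge contains the pointwise stabilizer with index at most $2$, hence is compact and open.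
\item[(P3)] $G$ is closed in $\operatorname{Aut}(T)$. Let $x\in\overline G$, fix a vertex $v$ and choose $g\in G$ with $gv=xv$. Then $g^{-1}x$ lies in $\overline G$ and in the open set $\operatorname{Aut}(T)_v$, hence in $\overline{G_v}$; and $G_v$ is compact, hence closed. So $x\in G$.
\item[(P4)] If $T$ is locally finite, then $\operatorname{Aut}(T)_v$ is compact: it is a closed subgroup of the product of the finite symmetric groups of the spheres around $v$.
\end{itemize}

\subsection{From the scale to axes}

The equation $s(g)=1$ only yields an inclusion $gUg^{-1}\le U$. To exclude a proper inclusion we use $s(g^{-1})=1$ as well. This condition may be witnessed by a different subgroup, and Haar measure compares the two.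

\begin{lemma}\label{lem:scale}
Let $G$ be a t.d.l.c.\ group.
\begin{enumerate}
\item[(a)] If $G$ is uniscalar, $U\le G$ is compact open and $gUg^{-1}\le U$, then $gUg^{-1}=U$.
\item[(b)] $G$ is uniscalar if and only if every $g\in G$ normalizes some compact open subgroup.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\mu$ be a left Haar measure. For $g\in G$ the measure $E\mapsto\mu(gEg^{-1})$ is again a left Haar measure, so it equals $\delta(g)\mu$ for a constant $\delta(g)>0$, and $\delta(g^{-1})=\delta(g)^{-1}$. Compact open subgroups have finite positive measure, and $\mu(U)=|U:W|\,\mu(W)$ if $W\le U$ are two of them.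

(a) The inclusion $gUg^{-1}\le U$ gives $\delta(g)\le1$. Since $s(g^{-1})=1$, there is a compact open $U'$ with $g^{-1}U'g\le U'$, which gives $\delta(g)^{-1}\le1$. So $\delta(g)=1$ and $|U:gUg^{-1}|=1$.

(b) If $G$ is uniscalar, $s(g)=1$ gives a compact open $U$ with $gUg^{-1}\le U$, and (a) gives equality. Conversely, if $g$ normalizes $U$ then $|U:U\cap g^{-1}Ug|=1$.
\end{proof}

From now on $G\le\operatorname{Aut}(T)$ has compact vertex stabilizers. Only hyperbolic elements can obstruct uniscalarity, and for them there is a largest candidate for a normalized compact subgroup.

\begin{lemma}\label{lem:axis}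
If a hyperbolic $g\in G$ normalizes a compact subgroup $V\le G$, then $V\le\operatorname{Fix}_G(\ell_g)$.
\end{lemma}

\begin{proof}
By (P1) and (T3), the set $Y$ of points of $T$ fixed by $V$ is nonempty. It is convex, and it is $g$-invariant because $g$ normalizes $V$. Suppose $Y$ contains no vertex. Being convex, $Y$ lies in one open edge; some element of $V$ inverts this edge, so $Y$ is its midpoint. Then $g$ fixes a point, which is impossible. Hence the vertices in $Y$ span a nonempty $g$-invariant subtree fixed pointwise by $V$, and this subtree contains $\ell_g$ by (T2).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]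
Let $G$ be uniscalar and $g$ hyperbolic. By Lemmas~\ref{lem:scale} and~\ref{lem:axis}, $\operatorname{Fix}_G(\ell_g)$ contains a compact open subgroup, so it is open. Conversely, suppose all groups $\operatorname{Fix}_G(\ell_g)$ are open. An element fixing a vertex $v$ lies in $G_v$; an element inverting an edge lies in the setwise stabilizer of that edge; a hyperbolic element $g$ normalizes $\operatorname{Fix}_G(\ell_g)$, as $g\ell_g=\ell_g$. By (P2) these subgroups are compact and open, so $G$ is uniscalar by Lemma~\ref{lem:scale}(b).

The set $X$ is nonempty and $G$-invariant, so $\operatorname{Fix}_G(X)$ is normal, and it is compact by (P2). If it is open, it is a compact open normal subgroup. Conversely, a compact normal subgroup is normalized by every hyperbolic element, so it lies in $\operatorname{Fix}_G(X)$ by Lemma~\ref{lem:axis}; if it is open, so is $\operatorname{Fix}_G(X)$.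
\end{proof}

For example, the full automorphism group of a regular tree of finite degree at least $3$ is not uniscalar: given a line $\ell$ and a finite vertex set, swapping two branches at a vertex far out on $\ell$ fixes the finite set and moves $\ell$, so the fixator of $\ell$ is not open.

\begin{remark}\label{rem:types}
Let $G$ be uniscalar with compact vertex stabilizers. In types (Fixed Vertex) and (Inversion), $G$ is compact by (P2) and is itself a compact open normal subgroup. In type (Lineal), the invariant line $\ell$ is the axis of every hyperbolic element by (T2), and $\operatorname{Fix}_G(\ell)$ is compact, normal, and open by Lemmas~\ref{lem:scale} and~\ref{lem:axis}. In type (Focal), let $\xi$ be the fixed end; it is an end of every axis. Let $h$ be hyperbolic with $h^+=\xi$ and let $v\in\ell_h$. Then $G_v$ fixes the ray from $v$ to $\xi$, so $G_v\le G_{hv}=hG_vh^{-1}$. Lemma~\ref{lem:scale}(a) gives equality, so $G_v$ fixes all points $h^jv$ and $G_v=\operatorname{Fix}_G(\ell_h)$. Any two axes share a ray to $\xi$, hence a vertex, so all axes have the same fixator; it is compact, open and normal. In the last two cases the fixators of axes form a single group. In type (General) they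 can form an infinite family of open subgroups whose intersection $\operatorname{Fix}_G(X)$ is not open.
\end{remark}

\section{The groups $G(F,\Omega,A,B)$}\label{sec:G}

Throughout this section $G=G(F,\Omega,A,B)$ and $T$ are as in Section~\ref{sec:construction}. Since $B\ne1$ has trivial core, $B$ is not normal in $A$; in particular $B\le N_A(B)\ne A$.

\subsection{The tree}

We take two facts from Bass--Serre theory \cite[Ch.~I.5]{Serre}: the natural map $H\to G$ is injective, and the graph $T$ is a tree. The rest follows from the definitions.

Call the edge from $gH$ to $gt_iH$ attached to $gK$ an edge of type $i$. Its terminal vertex is well defined because $t_i^{-1}Kt_i=K\le H$. The group $G$ acts by left multiplication on $G/H$ and on each of the $n$ copies of $G/K$. The action is transitive on vertices and preserves type and orientation of edges. The stabilizer of the vertex $gH$ is $gHg^{-1}$, and that of the edge attached to $gK$ is $gKg^{-1}$. The edges of type $i$ leaving the vertex $H$ are the cosets $hK$, and those entering it are the cosets $ht_i^{-1}K=hKt_i^{-1}$, with $h\in H$. There are $[H:K]=[A:B]$ of each kind, so $T$ is regular of degree $2n[A:B]$.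

Call $t_1^{\pm1},\dots,t_n^{\pm1}$ the \emph{letters}. For a letter $\tau$ the vertices $H$ and $\tau H$ are adjacent, through the edge attached to $K$ if $\tau=t_i$ and to $t_i^{-1}K$ if $\tau=t_i^{-1}$. In both cases the stabilizer is $K$. An edge of a tree is determined by its endpoints, so
\begin{equation}\label{eq:edge}
\operatorname{Fix}_G(\{H,\tau H\})=K\qquad\text{for every letter }\tau .
\end{equation}

The relations of $G$ are respected by the map that kills $H$ and fixes each $t_i$. This defines a homomorphism $\rho\colon G\to F$ with $\rho(H)=1$ and $\rho(t_i)=t_i$. Hence the $t_i$ generate a copy of $F$ in $G$, and $\rho(gH):=\rho(g)$ is well defined on vertices; it is our tool for telling vertices apart.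

\subsection{Two conjugation rules and a family of axes}

We identify $a\in A$ with the element of $H$ that has value $a$ at $o$ and $1$ elsewhere; then $a\in K$ if and only if $a\in B$. For $x\in\Omega$ and $b\in B$ let $\beta_x(b)\in K$ have value $b$ at $x$ and $1$ elsewhere. Recall that $U_S=\{k\in K:k|_S=1\}$. For finite $S$ the groups $U_S$ are open in $H$ and form a base of neighborhoods of $1$. For infinite $S$ the group $U_S$ is not open: given a finite $S'$, the element $\beta_x(b)$ with $x\in S\setminus S'$ and $b\ne1$ lies in $U_{S'}$ but not in $U_S$.
\begin{itemize}
\item[(R1)] For $f\in F$ and $k\in K$ we have $fkf^{-1}=f\cdot k$, by induction on the length of $f$. Since $(f\cdot k)(fx)=k(x)$, it follows that $f\beta_x(b)f^{-1}=\beta_{fx}(b)$ and $fU_Sf^{-1}=U_{fS}$.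
\item[(R2)] If $o\in S$, then $H$ normalizes $U_S$. For $h\in H$ and $k\in U_S$, the function $hkh^{-1}$ is trivial on $S$, and at $x\notin S$, where $x\ne o$, its value $h(x)k(x)h(x)^{-1}$ lies in $B$. Moreover, $a\in A$ commutes with every $k\in K$ such that $k(o)=1$.
\end{itemize}
The elements of $F$ normalize $K$, and the elements of $H$ fix a vertex, so neither kind can obstruct uniscalarity. The first elements to examine are the products $af$.

\begin{lemma}\label{lem:af}
Let $a\in A\setminus B$ and $1\ne f\in F$. Then $g=af$ is hyperbolic, its axis passes through the vertex $H$, and $\operatorname{Fix}_G(\ell_g)\le K$.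
\end{lemma}

\begin{proof}
Write $f=\tau_1\cdots\tau_m$ as a reduced word in the letters, $m\ge1$, and let $\gamma$ be the edge path
\[
H=aH,\quad a\tau_1H,\quad a\tau_1\tau_2H,\quad\dots,\quad a\tau_1\cdots\tau_mH=gH .
\]
Vertices two steps apart have $\rho$-images that differ by $\tau_j\tau_{j+1}\ne1$, so $\gamma$ does not backtrack. The vertex of $\gamma$ before $gH$ is $g\tau_m^{-1}H$, and the vertex of $g\gamma$ after $gH$ is $ga\tau_1H$. If they were equal, then $\tau_m^{-1}H=a\tau_1H$; applying $\rho$ gives $\tau_m^{-1}=\tau_1$, so $a$ would fix both $H$ and $\tau_1H$, and $a\in K$ by \eqref{eq:edge}, contrary to $a\notin B$. By (T1), $g$ is hyperbolic and its axis contains $\gamma$ and $g^{-1}\gamma$, hence $H$ and $\tau_m^{-1}H$. Now \eqref{eq:edge} gives $\operatorname{Fix}_G(\ell_g)\le K$.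
\end{proof}

In the smallest case these fixators can be computed exactly, and both directions of Theorem~\ref{thm:A} become visible.

\begin{example}\label{ex:S3}
Let $A=S_3$, let $B$ be generated by a transposition and let $a$ be a $3$-cycle, so that $B\cap a^{-1}Ba=1$. For any $F$, $\Omega$ and $1\ne f\in F$, we claim that
\begin{equation}\label{eq:S3}
\operatorname{Fix}_G(\ell_{af})=U_{\langle f\rangle o}.
\end{equation}
Put $g=af$ and $V=\operatorname{Fix}_G(\ell_g)$. The group $U_{\langle f\rangle o}$ is normalized by $f$ by (R1) and by $a$ by (R2), hence by $g$. It fixes the vertex $H$, hence all vertices $g^jH$, hence the axis. So $U_{\langle f\rangle o}\le V$. Conversely, let $k\in V\le K$. Then $gkg^{-1}=a(f\cdot k)a^{-1}$ lies in $V\le K$, so its value $a\,k(f^{-1}o)\,a^{-1}$ at $o$ lies in $B$, which forces $k(f^{-1}o)=1$. Then $f\cdot k$ is trivial at $o$ and commutes with $a$, so $gkg^{-1}=fkf^{-1}$. Thus $f$ normalizes $V$, and from $V\le U_{\{f^{-1}o\}}$ we get $V=f^jVf^{-j}\le U_{\{f^{j-1}o\}}$ for all $j\in\mathbb Z$. This proves \eqref{eq:S3}. The fixator is open in $H$ exactly when the orbit $\langle f\rangle o$ is finite.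

Now take $n=2$, $\Omega=\mathbb Z$, $o=0$, and let $t_1x=-x$ and $t_2x=1-x$. Then $t_2t_1$ acts as $x\mapsto x+1$, and $f_r=(t_2t_1)^rt_1$ acts as the reflection $x\mapsto r-x$. By \eqref{eq:S3},
\[
\operatorname{Fix}_G(\ell_{af_r})=U_{\{0,r\}}\quad(r\in\mathbb Z),\qquad \operatorname{Fix}_G(\ell_{at_2t_1})=U_{\mathbb Z}=1 .
\]
The elements $af_r$ behave as desired: each axis has an open fixator, while the intersection of these fixators is trivial. The element $at_2t_1$ spoils uniscalarity by Theorem~\ref{thm:B}(1), once we know that the topology of $H$ is the one induced from $\operatorname{Aut}(T)$. It is therefore not enough that the generators of $F$ have finite orbits. We need an action in which every element behaves like a reflection here, and a torsion group provides one.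
\end{example}

\subsection{Conjugation by a general element}

A general element of $G$ is a word $h_1f_1\cdots h_mf_m$. When we conjugate $U_S$ by it, from right to left, each $f_j$ moves the set by (R1), and $h_j$ leaves the group unchanged by (R2) provided the current set contains $o$. It suffices to put into $S$ the finitely many points that arrive at $o$ at these moments.

\begin{lemma}\label{lem:US}
For each $g\in G$ there is a finite set $S_0\subseteq\Omega$ such that $gU_Sg^{-1}=U_{\rho(g)S}$ for all finite $S\supseteq S_0$.
\end{lemma}

\begin{proof}
Write $g=h_1f_1h_2f_2\cdots h_mf_m$ with $h_j\in H$ and $f_j\in F$. Put $w_j=f_jf_{j+1}\cdots f_m$, $w_{m+1}=1$, and $S_0=\{w_j^{-1}o:1\le j\le m\}$. Let $S\supseteq S_0$ be finite. Conjugation by $f_j$ takes $U_{w_{j+1}S}$ to $U_{w_jS}$, and $h_j$ normalizes $U_{w_jS}$ because $o\in w_jS$. Applying this for $j=m,m-1,\dots,1$ gives $gU_Sg^{-1}=U_{w_1S}$, and $w_1=\rho(g)$.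
\end{proof}

So far $G$ is an abstract group. The next proposition places it inside $\operatorname{Aut}(T)$ and identifies the topology; Lemma~\ref{lem:US} has its first use here.

\begin{proposition}\label{prop:top}
The action of $G$ on $T$ is faithful. The topology that $H$ inherits from $\operatorname{Aut}(T)$ is the product topology. The group $G\le\operatorname{Aut}(T)$ has compact vertex stabilizers and is closed, compactly generated and non-discrete, and $U_S$ is a compact open subgroup of $G$ for every finite $S$.
\end{proposition}

\begin{proof}
Let $N$ be the kernel of the action; it is normal in $G$, and $N\le K$ by \eqref{eq:edge}. Let $p_x\colon K\to B$ be evaluation at $x$. For $k\in N$ and $a\in A$ the element $aka^{-1}\in N$ has value $a\,k(o)\,a^{-1}$ at $o$. So $p_o(N)\le B$ is normal in $A$ and lies in the core of $B$; thus $p_o(N)=1$. For $x\in\Omega$ choose $f\in F$ with $fo=x$. By (R1), $(f^{-1}kf)(o)=k(x)$, so $p_x(N)=p_o(f^{-1}Nf)=p_o(N)=1$. Hence $N=1$.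

Give $H$ the product topology. For $g\in G$ and $S=S_0$ as in Lemma~\ref{lem:US}, the group $U_{\rho(g)S}=gU_Sg^{-1}$ lies in $H\cap gHg^{-1}$, the stabilizer in $H$ of the vertex $gH$. So this stabilizer is open in $H$, and so is the pointwise stabilizer in $H$ of any finite vertex set. The homomorphism $H\to\operatorname{Aut}(T)$ is therefore continuous. It is injective, $H$ is compact and $\operatorname{Aut}(T)$ is Hausdorff, so it is a homeomorphism onto its image. Thus the stabilizer of the vertex $H$ is compact, and so are its conjugates, the other vertex stabilizers. By (P3), $G$ is closed. It is generated by the compact set $H\cup\{t_1,\dots,t_n\}$, and it is not discrete because $H$ is infinite and compact. For finite $S$ the group $U_S$ is open and closed in $H$, which is compact and open in $G$.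
\end{proof}

\subsection{Type and normal subgroups}

\begin{proposition}\label{prop:type}
$G$ is of type (General) and has no compact open normal subgroup.
\end{proposition}

\begin{proof}
Put $t=t_1$. The vertices $t^jH$, $j\in\mathbb Z$, have distinct $\rho$-images and consecutive ones are adjacent, so they form a line $\ell_t$ that $t$ translates by $1$. Let $e^+$ be the edge of $\ell_t$ from $H$ to $tH$, and $e^-$ the edge from $t^{-1}H$ to $H$. Choose $a\in A\setminus B$. The axis $a\ell_t$ of $ata^{-1}$ passes through $aH=H$, where its edges are $ae^+$ and $ae^-$. By \eqref{eq:edge}, $ae^+\ne e^+$ and $ae^-\ne e^-$. Since $a$ preserves orientations, $ae^+$ leaves $H$ and $ae^-$ enters $H$, so also $ae^+\ne e^-$ and $ae^-\ne e^+$. The intersection $\ell_t\cap a\ell_t$ is convex and contains $H$ but no edge at $H$, so it equals $\{H\}$. Lines with a common end share a ray, so these axes have no common end, and $G$ is of type (General). (Directly: an end fixed by $G$ would be an end of both axes, and a pair of ends stabilized by $G$ would be fixed by $t^2$ and $at^2a^{-1}$, hence would be the pair of ends of both axes.)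

The union $X$ of all axes is nonempty and $G$-invariant, so by vertex-transitivity it contains every vertex. Hence $\operatorname{Fix}_G(X)=1$, which is not open because $G$ is not discrete. Theorem~\ref{thm:B}(1) finishes the proof.
\end{proof}

\subsection{The criterion for uniscalarity}

\begin{proposition}\label{prop:uni}
$G$ is uniscalar if and only if every element of $F$ has only finite orbits on $\Omega$.
\end{proposition}

\begin{proof}
Suppose all elements of $F$ have only finite orbits. Let $g\in G$, let $S_0$ be as in Lemma~\ref{lem:US} and put $S=\langle\rho(g)\rangle S_0$. This set is finite, contains $S_0$ and satisfies $\rho(g)S=S$. So $gU_Sg^{-1}=U_S$, and $U_S$ is compact and open; thus $s(g)=1$.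

Conversely, suppose some element of $F$ has an infinite orbit, say through $x=wo$ with $w\in F$. Conjugating by $w^{-1}$ gives $f\in F$ with $\langle f\rangle o$ infinite, so that the points $f^jo$, $j\in\mathbb Z$, are distinct. In general $B\cap a^{-1}Ba$ need not be trivial, so we do not compute the fixator as in Example~\ref{ex:S3}; it is enough to follow one element as it travels along the orbit to $o$. Choose $a\in A\setminus N_A(B)$. Then $a\notin B$, and since $B$ is finite, $aBa^{-1}\not\subseteq B$; fix $b\in B$ with $aba^{-1}\notin B$. Put $g=af$ and $V=\operatorname{Fix}_G(\ell_g)$. By Lemma~\ref{lem:af}, $g$ is hyperbolic and $V\le K$, and $g$ normalizes $V$.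

Suppose $G$ is uniscalar. Then $V$ is open by Theorem~\ref{thm:B}(1), so $U_S\le V$ for some finite $S$. Choose $j\ge1$ with $f^{-j}o\notin S$; then $\beta_{f^{-j}o}(b)\in V$. By (R1) and (R2), $g\beta_x(b)g^{-1}=a\beta_{fx}(b)a^{-1}$, and this equals $\beta_{fx}(b)$ if $fx\ne o$. Since $f^{-i}o\ne o$ for $1\le i<j$, the first $j-1$ conjugations only move the support, and
\[
g^j\beta_{f^{-j}o}(b)g^{-j}=g\,\beta_{f^{-1}o}(b)\,g^{-1}=a\beta_o(b)a^{-1}.
\]
This element has value $aba^{-1}\notin B$ at $o$, yet it lies in $V\le K$, a contradiction.
\end{proof}

The degree of $T$ and vertex-transitivity were established at the start of this section, so Propositions~\ref{prop:top}, \ref{prop:type} and~\ref{prop:uni} complete the proof of Theorem~\ref{thm:A}.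

\begin{remark}[The hypotheses]\label{rem:hyp}
If $B=1$ or $\Omega$ is finite, then $H$ is finite and $G$ is discrete. If $B$ has core $C$, then $C^\Omega$ is normal in $H$ and $F$-invariant, hence normal in $G$; lying in $H$, it acts trivially on $T$. In the extreme case where $B$ is normal in $A$, the group $K$ itself is normal in $G$. If $F$ is not transitive, the elements of $K$ that are trivial on $Fo$ form a normal subgroup acting trivially, for the same reason.

In a uniscalar example $n\ge2$, because the generator of a cyclic group acting transitively on an infinite set has an infinite orbit, and $[A:B]\ge3$, because subgroups of index at most $2$ are normal. So $12$ is the smallest degree of a uniscalar member of this family.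

The finiteness of the basis of $F$ entered this section only through the degree of $T$ and compact generation. With an infinite basis the other arguments are unchanged, and any infinite torsion group, such as an infinite direct sum of copies of $C_2$, answers the question on a tree that is not locally finite. A finitely generated infinite torsion group is what makes $T$ locally finite and $G$ compactly generated.
\end{remark}

\section{Groups determined by their action on balls}\label{sec:local}

By Theorem~\ref{thm:B}(1), the task in part (2) is to find one open subgroup that fixes all axes, knowing that each axis has an open fixator. The plan has three steps. All of $X$ is covered by the axes through a single edge $e$. An element fixing one of the half-trees bounded by $e$ can be contracted to the identity along each such axis, and must therefore fix it. Finally, the hypothesis $G=G^{(k)}$ writes every element of an open subgroup, which depends on $e$ and $k$ only, as a product of two elements fixing half-trees.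

\begin{lemma}\label{lem:closure}
Let $G\le\operatorname{Aut}(T)$ and $k\ge1$. Then $G^{(k)}$ is a group, $G\le G^{(k+1)}\le G^{(k)}$ and $(G^{(k)})^{(k)}=G^{(k)}$. If $T$ has more than two vertices, $G^{(1)}$ is the $(P)$-closure of $G$. If $T$ is locally finite, $G^{(k)}$ is closed in $\operatorname{Aut}(T)$.
\end{lemma}

\begin{proof}
Let $x,y\in G^{(k)}$ and let $v$ be a vertex. If $h\in G$ agrees with $y$ on $B(v,k)$ and $h'\in G$ agrees with $x$ on $B(yv,k)=yB(v,k)$, then $h'h$ agrees with $xy$ on $B(v,k)$. If $h$ agrees with $x$ on $B(x^{-1}v,k)$, then $h^{-1}$ agrees with $x^{-1}$ on $B(v,k)$. The inclusions hold by definition. An element of $(G^{(k)})^{(k)}$ agrees on $B(v,k)$ with an element of $G^{(k)}$, which agrees there with an element of $G$.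

Two automorphisms $x,h$ that agree on $B(v,1)$ agree on the edges at $v$. Conversely, let them agree on the edges at $v$. Then $xv=hv$: it is the common vertex of two image edges if $v$ has degree at least $2$, and the only leaf on the image edge if $v$ is a leaf and $T$ is not a single edge. So $x$ and $h$ agree on $B(v,1)$.

If $x\notin G^{(k)}$, this is witnessed on a ball $B(v,k)$, and every automorphism agreeing with $x$ on that ball is outside $G^{(k)}$ too. For locally finite $T$ the ball is finite, so the complement of $G^{(k)}$ is open.
\end{proof}

For the next two lemmas, $G$ and $X$ are as in Theorem~\ref{thm:B}. The first is the only place where type (General) is used in an essential way.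

\begin{lemma}\label{lem:common}
Any two edges $e,e'$ of $X$ lie on the axis of one hyperbolic element of $G$.
\end{lemma}

\begin{proof}
If $e=e'$, this is the definition of $X$. Let $e\ne e'$, let $E$ be the half-tree bounded by $e$ that does not contain $e'$, and $E'$ the half-tree bounded by $e'$ that does not contain $e$. The connected set $E$ avoids $e'$ and contains an endpoint of $e$, so it lies on the side of $e'$ containing $e$; thus $E\cap E'=\emptyset$. We place one axis in $E$ and one in $E'$, and show that the product of the two elements has an axis crossing from $E'$ to $E$.

\emph{An axis in $E$.} Let $h\in G$ be hyperbolic with $e\subseteq\ell_h$, replaced by $h^{-1}$ if necessary so that $E$ contains the ray of $\ell_h$ toward $h^+$. The $G$-orbit of the end $h^-$ has more than two elements, since otherwise $G$ would fix an end or stabilize a pair of ends. So there is $g\in G$ with $g^{-1}h^-\notin\{h^+,h^-\}$, that is, $h^-$ is not an end of the axis $\ell=g\ell_h$ of $c=ghg^{-1}$. By (T4) the half-trees $h^{-m}E$ increase and exhaust the vertices, so $\ell$ meets $h^{-m}E$ for all large $m$. If $\ell$ were contained in none of them, it would cross the bounding edge $h^{-m}e$ for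 all large $m$, and by convexity contain a ray of $\ell_h$ toward $h^-$; this is excluded. So $\ell\subseteq h^{-m}E$ for some $m$, and $g_1=h^mch^{-m}$ has axis $\ell_1=h^m\ell\subseteq E$. Exchanging the roles of $e$ and $e'$ gives a hyperbolic $g_2\in G$ with axis $\ell_2\subseteq E'$.

\emph{The axis of $g_1g_2$.} Choose vertices $p\in\ell_1$ and $q\in\ell_2$ at minimal distance. Then $p\ne q$, and $[p,q]$ meets $\ell_1$ only in $p$ and $\ell_2$ only in $q$. As $p\in E$ and $q\notin E$, the geodesic $[p,q]$ contains $e$, and as $q\in E'$ and $p\notin E'$, it contains $e'$. Consider the path (Figure~\ref{fig:bridge})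
\[
\gamma=[g_2^{-1}p,\,g_2^{-1}q]\cup[g_2^{-1}q,\,q]\cup[q,\,p]\cup[p,\,g_1p]
\]
from $g_2^{-1}p$ to $g_1p=g_1g_2(g_2^{-1}p)$. All four segments have positive length. The second lies in $\ell_2$, while the first, $g_2^{-1}[p,q]$, and the third contain no edge of $\ell_2$; so there is no backtracking at $g_2^{-1}q$ or at $q$. The fourth lies in $\ell_1$, while the third contains no edge of $\ell_1$, and neither does $g_1[p,q]$, the first segment of $g_1g_2\gamma$; so there is no backtracking at $p$ or at $g_1p$. By (T1), $g_1g_2$ is hyperbolic and its axis contains $[p,q]$, hence $e$ and $e'$.
\end{proof}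

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw[gray] (0,-2) -- (0,1.3) node[above,black]{$\ell_2$};
\draw[gray] (4,-1.3) node[below,black]{$\ell_1$} -- (4,2);
\draw[very thick] (-2.4,-1.2) -- (0,-1.2) -- (0,0) -- (4,0) -- (4,1.2);
\draw[very thick,dashed] (4,1.2) -- (6.4,1.2);
\fill (-2.4,-1.2) circle (2pt) node[left]{$g_2^{-1}p$};
\fill (0,-1.2) circle (2pt) node[right]{$g_2^{-1}q$};
\fill (0,0) circle (2pt) node[left]{$q$};
\fill (4,0) circle (2pt) node[right]{$p$};
\fill (4,1.2) circle (2pt) node[left]{$g_1p$};
\fill (6.4,1.2) circle (2pt) node[right]{$g_1q$};
\fill (0.8,0) circle (1.5pt) (1.4,0) circle (1.5pt) (2.6,0) circle (1.5pt) (3.2,0) circle (1.5pt);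
\node[below] at (1.1,0) {$e'$};
\node[below] at (2.9,0) {$e$};
\end{tikzpicture}
\caption{Hyperbolic elements $g_1,g_2$ with disjoint axes $\ell_1,\ell_2$, joined by the shortest geodesic $[p,q]$. The thick path runs from $g_2^{-1}p$ to its image $g_1p$ under $g_1g_2$; the dashed segment is the start of its translate by $g_1g_2$. The translates form the axis of $g_1g_2$, which contains the edges $e,e'$ of $[p,q]$.}
\label{fig:bridge}
\end{figure}

\begin{lemma}\label{lem:half}
Let $G$ be uniscalar and let $e$ be an edge of $X$. If $y\in G$ fixes pointwise a half-tree $E$ bounded by $e$, then $y\in\operatorname{Fix}_G(X)$.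
\end{lemma}

\begin{proof}
Let $h\in G$ be hyperbolic with $e\subseteq\ell_h$, replaced by $h^{-1}$ if necessary so that $E$ contains the ray of $\ell_h$ toward $h^-$. The element $h^myh^{-m}$ fixes $h^mE$ pointwise, so $h^myh^{-m}\to1$ by (T4). The group $V=\operatorname{Fix}_G(\ell_h)$ is open by Theorem~\ref{thm:B}(1), so $h^myh^{-m}\in V$ for large $m$; and $h$ normalizes $V$, so $y\in V$. Thus $y$ fixes every axis through $e$, and these axes cover $X$ by Lemma~\ref{lem:common}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
Let $e=\{v,w\}$ be an edge of $X$, with half-trees $T_v\ni v$ and $T_w\ni w$. Let $C$ be the set of vertices at distance at most $k-1$ from $v$ or $w$. If $k=1$ then $C=\{v,w\}$; if $k\ge2$ then $C$ is finite because $T$ is locally finite, and this is the only use of that hypothesis. So $U=\operatorname{Fix}_G(C)$ is open.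

Let $x\in U$. Since $x$ fixes $v$ and $w$, it preserves $T_v$ and $T_w$. Let $x_w$ be the automorphism that equals $x$ on $T_w$ and the identity on $T_v$, and let $x_v=x_w^{-1}x$, which equals $x$ on $T_v$ and the identity on $T_w$. We claim that $x_w\in G^{(k)}$. Let $u$ be a vertex. If $u\in T_v$, a vertex $z\in B(u,k)\cap T_w$ satisfies $d(u,v)+1+d(w,z)\le k$, so $z\in C$ and $xz=z$; hence $x_w$ agrees with $1\in G$ on $B(u,k)$. If $u\in T_w$, a vertex $z\in B(u,k)\cap T_v$ satisfies $d(u,w)+1+d(v,z)\le k$, so $z\in C$ and $xz=z=x_wz$; hence $x_w$ agrees with $x\in G$ on $B(u,k)$. This proves the claim.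

Since $G=G^{(k)}$, we have $x_w\in G$ and $x_v=x_w^{-1}x\in G$. Each fixes a half-tree bounded by $e$, so Lemma~\ref{lem:half} gives $x=x_wx_v\in\operatorname{Fix}_G(X)$. Thus $U\le\operatorname{Fix}_G(X)$ and $\operatorname{Fix}_G(X)$ is open. It is compact and normal, as seen in the proof of part (1).
\end{proof}

In a uniscalar group $G$ from Theorem~\ref{thm:A}, every edge is a translate of some edge $\{H,t_iH\}$ on the axis of $t_i$, and $\operatorname{Fix}_G(X)=1$. By Lemma~\ref{lem:half}, no nontrivial element of $G$ fixes a half-tree pointwise. These groups are therefore as far as possible from allowing the decomposition $x=x_wx_v$. Passing to $G^{(k)}$ adds the missing factors, and this destroys uniscalarity.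

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]
Let $G$ be a uniscalar group from Theorem~\ref{thm:A}; the tree $T$ is locally finite. Let $x\in\bigcap_kG^{(k)}$, fix a vertex $v$, and choose $h_k\in G$ agreeing with $x$ on $B(v,k)$. The balls exhaust the vertices, so $h_k\to x$, and $x\in G$ because $G$ is closed. Hence $G=\bigcap_kG^{(k)}$.

Fix $k$ and put $L=G^{(k)}$. By Lemma~\ref{lem:closure}, $L$ is a closed subgroup of $\operatorname{Aut}(T)$ with $L^{(k)}=L$, and by (P4) its vertex stabilizers are compact. It contains $G$, so it contains two hyperbolic elements whose axes have no common end and is of type (General), and the union of its axes contains every vertex. If $L$ were uniscalar, part (2) would show that the pointwise stabilizer of all vertices, the trivial group, is open in $L$. Then $L$ would be discrete, but it contains the non-discrete group $G$.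
\end{proof}

\begin{thebibliography}{9}

\bibitem{CFT}
Marcus Chijoff, Michal Ferov, and Stephan Tornier, \emph{The Scale of ($P$)-closed Groups Acting On Trees}, arXiv:2606.27998 (2026).

\bibitem{GS}
Gupta and Sidki, \emph{On the Burnside problem for periodic groups}, Math. Z. 182 (1983).

\bibitem{Serre}
Serre, \emph{Trees}.

\end{thebibliography}
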